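\title{Weighted Fourier frames on finite sets that are not spectral}

\begin{abstract}
Let $R$ be an expansive $d\times d$ integer matrix and let $B\subset\mathbb{Z}^d$ be a finite set that contains $0$ and whose elements are mutually incongruent modulo $R$. We consider the conjecture that if the uniform probability measure on $R^{-1}B$ admits a Parseval frame of weighted exponentials with integer frequencies in which the constant function has weight $1$, then it admits an orthonormal basis of exponentials with integer frequencies. We show that the conjecture is false in every dimension: for $R=30$ and $B=\{0,16,21,25\}$ such a frame exists, but no three exponentials are mutually orthogonal. The conjecture holds when $|B|\le 3$, fails for some $B$ of every size $|B|\ge4$, and holds when $d=1$ and $|R|$ is a prime power.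
\end{abstract}

\section{The conjecture and the results}\label{sec:intro}

Write $e(t)=e^{2\pi i t}$ for $t\in\mathbb{R}$. For $\lambda\in\mathbb{R}^d$ let $e_\lambda(x)=e(\lambda\cdot x)$ be the exponential of frequency $\lambda$ on $\mathbb{R}^d$. Let $R$ be a $d\times d$ integer matrix that is \emph{expansive}, that is, all its eigenvalues have absolute value greater than $1$. Let $B\subset\mathbb{Z}^d$ be a finite set with $N$ elements, and let
\[
\delta_B=\frac1N\sum_{b\in B}\delta_{R^{-1}b}
\]
be the uniform probability measure on $R^{-1}B$. Then $L^2(\delta_B)$ is an $N$-dimensional Hilbert space with inner product $\langle f,g\rangle=\frac1N\sum_{b\in B}f(R^{-1}b)\overline{g(R^{-1}b)}$, and each $e_\lambda$ is a unit vector in it. Put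
\[
\mathcal{Z}=\mathcal{Z}(R,B)=\Big\{\lambda\in\mathbb{R}^d:\ \sum_{b\in B}e(\lambda\cdot R^{-1}b)=0\Big\}.
\]
Since $e_\lambda\overline{e_{\lambda'}}=e_{\lambda-\lambda'}$, we have
\begin{equation}\label{eq:orth}
e_\lambda\perp e_{\lambda'}\ \text{ in } L^2(\delta_B)\iff \lambda-\lambda'\in\mathcal{Z}.
\end{equation}
A set $\Lambda\subset\mathbb{R}^d$ is a \emph{spectrum} for $R^{-1}B$ if $\{e_\lambda:\lambda\in\Lambda\}$ is an orthonormal basis of $L^2(\delta_B)$, and $R^{-1}B$ is \emph{spectral} if it has a spectrum. By \eqref{eq:orth}, a spectrum is a set of $N$ frequencies whose nonzero differences all lie in $\mathcal{Z}$.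

A family $\{v_i\}_{i\in I}$ in a Hilbert space $H$ is a \emph{Parseval frame} if $\sum_{i\in I}|\langle v,v_i\rangle|^2=\|v\|^2$ for all $v\in H$. This is the norm identity of an orthonormal basis, without the requirement that the vectors be independent or of unit length. A \emph{weighted frame} for $(R,B)$ is a Parseval frame for $L^2(\delta_B)$ of the form $\{\alpha_le_l:l\in L\}$ with $L\subset\mathbb{Z}^d$ and complex numbers $\alpha_l$. We call it \emph{normalized} if $0\in L$ and $\alpha_0=1$. The elements of $B$ are \emph{mutually incongruent modulo $R$} if $b-b'\notin R\mathbb{Z}^d$ for distinct $b,b'\in B$. The problem treated in this paper comes from \cite{DR}.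

\medskip
\noindent\textbf{Conjecture.} \emph{Let $R$ be an expansive $d\times d$ integer matrix, and let $B\subset\mathbb{Z}^d$ be a finite set with $0\in B$ whose elements are mutually incongruent modulo $R$. If $(R,B)$ has a normalized weighted frame, then $R^{-1}B$ has a spectrum $L_0\subset\mathbb{Z}^d$ with $0\in L_0$.}
\medskip

Several of the conditions are normalizations. A translate of a spectrum is a spectrum, so $0\in L_0$ costs nothing. Translating $B$ by an integer vector multiplies each $e_l$ by a constant of modulus $1$, so $0\in B$ costs nothing. If $b-b'\in R\mathbb{Z}^d$ with $b\ne b'$, then every $e_l$ with $l\in\mathbb{Z}^d$ takes the same value at $R^{-1}b$ and $R^{-1}b'$, these functions do not span $L^2(\delta_B)$, and no weighted frame exists. The essential hypothesis is $\alpha_0=1$. To see this, take $L$ finite. By Lemma~\ref{lem:weights} below, $\{\alpha_le_l:l\in L\}$ is a Parseval frame if and only if the weights $w_l=|\alpha_l|^2$ satisfy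
\begin{equation}\label{eq:weights}
\sum_{l\in L}w_l\,e\big(l\cdot R^{-1}(b-b')\big)=
\begin{cases}N,& b=b',\\ 0,& b\ne b',\end{cases}
\qquad b,b'\in B.
\end{equation}
This is a linear system in nonnegative unknowns, and for incongruent $B$ it always has a solution. Indeed, let $L$ be a set of representatives of the group $\mathbb{Z}^d/R^T\mathbb{Z}^d$, which has order $|\det R|$. For $t\in\mathbb{Z}^d\setminus R\mathbb{Z}^d$ the map $l\mapsto e(l\cdot R^{-1}t)$ is a nontrivial character of this group, so its sum over $L$ is $0$, and the constant weights $w_l=N/|\det R|$ solve \eqref{eq:weights}.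

In a Parseval frame every vector has norm at most $1$, and a vector of norm exactly $1$ is orthogonal to all the others (Lemma~\ref{lem:unit}). Hence every weight is at most $1$, and a spectrum in $\mathbb{Z}^d$ is the same thing as a solution of \eqref{eq:weights} with all weights equal to $1$. The conjecture thus asserts that a solution in which one weight takes the extreme value $1$ can be traded for a solution in which every weight does. The simplest cases support this guess: it is correct for $N\le3$, and for $d=1$ when $|R|$ is a prime power. It is nevertheless false.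

\begin{theorem}\label{thm:main}
Let $R=30$, $B=\{0,16,21,25\}$, $L=\{0,3,5,9,15,21,25,27\}$ and
\[
\alpha_0=1,\qquad \alpha_{15}=\tfrac1{\sqrt{15}},\qquad \alpha_5=\alpha_{25}=\sqrt{\tfrac23},\qquad \alpha_3=\alpha_9=\alpha_{21}=\alpha_{27}=\sqrt{\tfrac25}.
\]
Then $\{\alpha_le_l:l\in L\}$ is a Parseval frame for $L^2(\delta_B)$, but no three exponentials $e_\lambda$, $\lambda\in\mathbb{R}$, are mutually orthogonal in the $4$-dimensional space $L^2(\delta_B)$. So $R^{-1}B$ has no spectrum in $\mathbb{Z}$, nor even in $\mathbb{R}$. Consequently the conjecture fails in every dimension $d\ge1$.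
\end{theorem}

\begin{theorem}\label{thm:more}
\begin{enumerate}
\item[(a)] For $d=1$ and every $k\ge1$ there is a counterexample to the conjecture with $N=4k$ in which every family of mutually orthogonal exponentials with real frequencies has at most $2k=N/2$ elements.
\item[(b)] If $N\le3$, the conjecture is true for all $d$. For every $N\ge4$ there are $d$, $R$ and $B$ with $|B|=N$ that satisfy the hypotheses of the conjecture and for which no three of the exponentials $e_l$, $l\in\mathbb{Z}^d$, are mutually orthogonal in $L^2(\delta_B)$.
\item[(c)] If $d=1$ and $|R|$ is a prime power, the conjecture is true.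
\end{enumerate}
\end{theorem}

In particular, $N=4$ is the smallest size of $B$ for which the conjecture can fail.

The gap between hypothesis and conclusion is the following. A normalized frame needs many frequencies in $\mathcal{Z}$, since each of its frequencies other than $0$ must be orthogonal to $e_0$. A spectrum needs more: all differences of its frequencies must lie in $\mathcal{Z}$. The counterexamples keep $\mathcal{Z}$ large but make it unfit for differences. Three real numbers $x_1,x_2,x_3$ cannot have pairwise differences that are all odd integers, because $(x_1-x_2)+(x_2-x_3)=x_1-x_3$. So if one fixed coordinate of every element of $\mathcal{Z}$ is an odd integer, then by \eqref{eq:orth} no three exponentials are mutually orthogonal; the same holds with $\mathcal{Z}\cap\mathbb{Z}^d$ in place of $\mathcal{Z}$ for integer frequencies. We call this the \emph{parity obstruction}.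

Section~\ref{sec:tools} collects the tools. Section~\ref{sec:small} treats $N\le 3$, Sections~\ref{sec:thirty} and~\ref{sec:fourk} prove Theorem~\ref{thm:main} and Theorem~\ref{thm:more}(a), Section~\ref{sec:allN} completes the proof of Theorem~\ref{thm:more}(b), and Section~\ref{sec:primepower} proves Theorem~\ref{thm:more}(c). All our examples are expansive, while the positive results use only that $R$ is invertible.

\section{Frames and vanishing sums of unimodular numbers}\label{sec:tools}

\begin{lemma}\label{lem:weights}
Let $L\subset\mathbb{Z}^d$ be finite. The family $\{\alpha_le_l:l\in L\}$ is a Parseval frame for $L^2(\delta_B)$ if and only if the weights $w_l=|\alpha_l|^2$ satisfy \eqref{eq:weights}.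
\end{lemma}

\begin{proof}
The operator $Sf=\sum_{l\in L}w_l\langle f,e_l\rangle e_l$ is self-adjoint and $\langle Sf,f\rangle=\sum_l|\langle f,\alpha_le_l\rangle|^2$. So the family is a Parseval frame if and only if $\langle (S-I)f,f\rangle=0$ for all $f$, which by polarization means $S=I$. Writing out the inner product gives
\[
(Sf)(R^{-1}b)=\sum_{b'\in B}\Big[\frac1N\sum_{l\in L}w_l\,e\big(l\cdot R^{-1}(b-b')\big)\Big]f(R^{-1}b').
\]
The brackets are the matrix entries of $S$, and \eqref{eq:weights} says that this matrix is the identity.
\end{proof}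

\begin{lemma}\label{lem:unit}
Let $\{v_i\}_{i\in I}$ be a Parseval frame for a finite-dimensional Hilbert space $H$, with $I$ finite or infinite. Then the $v_i$ span $H$, every $v_i$ has norm at most $1$, and if $\|v_j\|=1$ then $v_j\perp v_i$ for all $i\ne j$. In particular, if $\{\alpha_le_l:l\in L\}$ is a normalized weighted frame, then $l\in\mathcal{Z}$ whenever $l\in L$, $l\ne0$ and $\alpha_l\ne0$.
\end{lemma}

\begin{proof}
A vector orthogonal to every $v_i$ has norm $0$, so the $v_i$ span $H$. The frame identity for $v=v_j$ reads $\|v_j\|^2=\|v_j\|^4+\sum_{i\ne j}|\langle v_j,v_i\rangle|^2$. This gives $\|v_j\|\le1$, and the last sum vanishes when $\|v_j\|=1$. For the final claim take $v_j=\alpha_0e_0=e_0$ and use \eqref{eq:orth}.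
\end{proof}

Membership in $\mathcal{Z}$ means that $N$ complex numbers of modulus $1$ (\emph{unimodular} numbers) add up to $0$. We need to describe such sums in two situations: when there are few terms, and when the terms are roots of unity of prime power order.

\begin{lemma}\label{lem:few}
\begin{enumerate}
\item[(i)] An unordered pair of unimodular numbers with nonzero sum is determined by its sum.
\item[(ii)] If $z,z'$ are unimodular and $1+z+z'=0$, then $\{z,z'\}=\{e(1/3),e(2/3)\}$.
\item[(iii)] If four unimodular numbers have sum $0$, they split into two pairs of the form $\{z,-z\}$.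
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $z+z'=\sigma\ne0$. Then $\bar\sigma=1/z+1/z'=\sigma/(zz')$, so $z$ and $z'$ are the roots of $x^2-\sigma x+\sigma/\bar\sigma$.
(ii) Both pairs have sum $-1$, and (i) applies.
(iii) Write $z_1+z_2=(-z_3)+(-z_4)$. If both sides are $0$, the pairs are $\{z_1,z_2\}$ and $\{z_3,z_4\}$. Otherwise (i) gives $\{z_1,z_2\}=\{-z_3,-z_4\}$.
\end{proof}

Recall that for a prime $p$ and $i\ge1$, every primitive $p^i$-th root of unity has the same minimal polynomial over $\mathbb{Q}$, the cyclotomic polynomial $\Phi_{p^i}(x)=\sum_{k=0}^{p-1}x^{kp^{i-1}}$.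

\begin{lemma}\label{lem:cyclo}
Let $p$ be a prime, $i\ge1$, let $\zeta$ be a primitive $p^i$-th root of unity, and let $n_0,\dots,n_{p^i-1}$ be integers. Then $\sum_rn_r\zeta^r=0$ if and only if $n_r$ depends only on $r$ modulo $p^{i-1}$. In particular, if a sum of $N$ roots of unity, each a $p$-th root, vanishes, then $p\mid N$.
\end{lemma}

\begin{proof}
Let $P(x)=\sum_rn_rx^r$, of degree less than $p^i$. Then $P(\zeta)=0$ if and only if $P=Q\,\Phi_{p^i}$ for a polynomial $Q$ with rational coefficients. Since $\Phi_{p^i}$ has degree $p^i-p^{i-1}$, such a $Q$ has the form $\sum_{s<p^{i-1}}q_sx^s$, and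
\[
Q(x)\Phi_{p^i}(x)=\sum_{s=0}^{p^{i-1}-1}\ \sum_{k=0}^{p-1}q_s\,x^{s+kp^{i-1}}.
\]
The exponents $s+kp^{i-1}$ run once through $0,\dots,p^i-1$. So $P$ has this form exactly when $n_{s+kp^{i-1}}$ does not depend on $k$. For the last claim take $i=1$ and let $n_r$ be the number of terms equal to $\zeta^r$: all $n_r$ are equal, and $N=pn_0$.
\end{proof}

\section{Sets with at most three points}\label{sec:small}

\begin{proof}[Proof of Theorem~\ref{thm:more}(b) for $N\le3$]
Let $\{\alpha_le_l:l\in L\}$ be a normalized weighted frame. For $N=1$ take $L_0=\{0\}$. Let $N\ge2$. The frame spans a space of dimension at least $2$, so $\alpha_l\ne0$ for some $l\ne0$ in $L$, and $l\in\mathcal{Z}$ by Lemma~\ref{lem:unit}. For $N=2$ take $L_0=\{0,l\}$. For $N=3$, the value of $e_l$ at the point $0$ is $1$, so by Lemma~\ref{lem:few}(ii) the three values of $e_l$ are the three cube roots of unity. Squaring permutes the cube roots of unity, so the values of $e_{2l}=e_l^2$ also sum to $0$, and $2l\in\mathcal{Z}$. The differences $l-0$, $2l-l$ and $2l-0$ all lie in $\mathcal{Z}$, so $L_0=\{0,l,2l\}$ is a spectrum.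
\end{proof}

For $N\le3$ one frequency in $\mathcal{Z}$ generates a spectrum, because the vanishing sum is rigid. For $N=4$ it has a free parameter: by Lemma~\ref{lem:few}(iii) the values of $e_l$ are $1,-1,z,-z$ in some order, and the values $1,1,z^2,z^2$ of $e_{2l}$ sum to $0$ only if $z^2=-1$. This is the room in which the counterexample lives.

\section{The set $\{0,16,21,25\}$ modulo $30$}\label{sec:thirty}

We first explain how the example arises. Let $d=1$, $N=4$ and $R=2n$ with $n$ odd. For an integer $l$ put $\zeta=e(l/R)$, so that $e_l(b/R)=\zeta^b$. If $l$ is even, then $\zeta^n=1$. A quotient of two values of $e_l$ is then an $n$-th root of unity and cannot be $-1$, so $l\notin\mathcal{Z}$ by Lemma~\ref{lem:few}(iii). Thus for such $R$ the parity obstruction for integer frequencies holds for every four-element set $B$, and the only difficulty is to find a $B$ with a normalized weighted frame.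

If $l$ is odd, then $\eta=-\zeta$ satisfies $\eta^n=1$ and $e_l(b/R)=(-1)^b\eta^b$. The values at $b$ and $b'$ are opposite exactly when $b-b'$ is odd and $\eta^b=\eta^{b'}$. So $B$ must have two even and two odd elements, and $l\in\mathcal{Z}$ when $B$ splits into two pairs of mixed parity on each of which $\eta^b$ is constant. There are two such splittings. For each of them, the functions $(-1)^bg(b)$ with $g$ constant on both pairs form a $2$-dimensional space containing $(-1)^b$. The frame has to span the $3$-dimensional orthogonal complement of $e_0$, so both splittings must occur with $\eta^b$ nonconstant. The simplest way to arrange this is to let one splitting be congruence modulo $3$, used with $\eta^3=1$, and the other be congruence modulo $5$, used with $\eta^5=1$. The Chinese remainder theorem produces the set of Theorem~\ref{thm:main}: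
\[
\begin{array}{c|cccc}
b&0&16&21&25\\ \hline
b \bmod 2&0&0&1&1\\
b \bmod 3&0&1&0&1\\
b \bmod 5&0&1&1&0
\end{array}
\]
Any two distinct elements of $B$ are congruent modulo exactly one of the primes $2$, $3$, $5$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The elements of $B$ are distinct integers in $[0,30)$, so they are incongruent modulo $30$, and $0\in B$, $0\in L$, $\alpha_0=1$.

\emph{The frame.} Give the frequency $0$ the weight $1$, the frequency $15$ the weight $x$, each of $5,25$ the weight $y_3$, and each of $3,9,21,27$ the weight $y_5$. Let $K(t)=\sum_{l\in L}w_l\,e(lt/30)$ for $t\in\mathbb{Z}$. By Lemma~\ref{lem:weights} we need $K(0)=4$ and $K(b-b')=0$ for distinct $b,b'\in B$. We have $e(15/30)=-1$. From $-e(j/3)=e((15+10j)/30)$ and $-e(j/5)=e((15+6j)/30)$ we get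
\[
\{e(l/30):l=5,25\}=\{-e(j/3):j=1,2\},
\]
\[
\{e(l/30):l=3,9,21,27\}=\{-e(j/5):j=1,2,3,4\}.
\]
For a prime $p$ let $\sigma_p(t)=\sum_{j=1}^{p-1}e(jt/p)$, which equals $p-1$ if $p\mid t$ and $-1$ otherwise. Then
\[
K(t)=1+(-1)^t\big(x+y_3\,\sigma_3(t)+y_5\,\sigma_5(t)\big).
\]
A nonzero difference $t=b-b'$ is divisible by exactly one of $2,3,5$, so the conditions $K(t)=0$ reduce to three equations:
\[
\begin{array}{lll}
t=\pm4,\pm16&(\text{only }2\mid t):&1+x-y_3-y_5=0,\\
t=\pm9,\pm21&(\text{only }3\mid t):&1-x-2y_3+y_5=0,\\
t=\pm5,\pm25&(\text{only }5\mid t):&1-x+y_3-4y_5=0.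
\end{array}
\]
Adding the first equation to the second gives $3y_3=2$, and adding it to the third gives $5y_5=2$. So the system has the unique solution $y_3=\frac23$, $y_5=\frac25$, $x=\frac23+\frac25-1=\frac1{15}$, and these are the squares of the numbers $\alpha_l$ in the theorem. Finally $K(0)=1+x+2y_3+4y_5=\frac{15+1+20+24}{15}=4$.

\emph{No three orthogonal exponentials.} The parity argument above covers integer frequencies only; for real frequencies we use the arithmetic of $B$. Let $\lambda\in\mathcal{Z}$ and $\theta=\lambda/30$, so that $1+e(16\theta)+e(21\theta)+e(25\theta)=0$. By Lemma~\ref{lem:few}(iii) the term $1$ is paired with one of the other three terms, and the remaining two are opposite.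
\begin{itemize}
\item If $e(16\theta)=-1$ and $e(25\theta)=-e(21\theta)$, then $e(4\theta)=-1$, so $e(16\theta)=e(4\theta)^4=1$. This case is impossible.
\item If $e(21\theta)=-1$ and $e(25\theta)=-e(16\theta)$, then $e(9\theta)=-1$, so $e(3\theta)=e(21\theta)e(9\theta)^{-2}=-1$. Hence $\lambda/10\in\frac12+\mathbb{Z}$, that is, $\lambda\in5(2\mathbb{Z}+1)$.
\item If $e(25\theta)=-1$ and $e(21\theta)=-e(16\theta)$, then $e(5\theta)=-1$. Hence $\lambda/6\in\frac12+\mathbb{Z}$, that is, $\lambda\in3(2\mathbb{Z}+1)$.
\end{itemize}
Therefore
\begin{equation}\label{eq:zeros}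
\mathcal{Z}(30,B)\subset 3(2\mathbb{Z}+1)\cup5(2\mathbb{Z}+1).
\end{equation}
Every element of $\mathcal{Z}$ is an odd integer, and the parity obstruction shows that no three exponentials are mutually orthogonal. A spectrum would need four.

\emph{Higher dimensions.} Take $R=30I_d$, the sets $B\times\{0\}^{d-1}$ and $L\times\{0\}^{d-1}$, and the same numbers $\alpha_l$. On $R^{-1}(B\times\{0\}^{d-1})$ the function $e_\lambda$, $\lambda\in\mathbb{R}^d$, coincides with the one-dimensional exponential whose frequency is the first coordinate of $\lambda$. So both statements carry over from $d=1$.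
\end{proof}

\begin{remark}\label{rem:primes}
The right side of \eqref{eq:zeros} equals $(L\setminus\{0\})+30\mathbb{Z}$, and $L\setminus\{0\}\subset\mathcal{Z}$ by Lemma~\ref{lem:unit}. So \eqref{eq:zeros} is an equality, and the frame uses every residue class modulo $30$ that is available to it. If $3$ and $5$ are replaced by odd primes $p<q$ in the table of residues and in the formula for $K$, the same elimination gives $y_p=2/p$, $y_q=2/q$ and $x=2/p+2/q-1$. The weight $x$ is nonnegative only for $(p,q)=(3,5)$.
\end{remark}

\section{Counterexamples with $4k$ integers}\label{sec:fourk}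

To enlarge the example we place $k$ translates of $B$ along the progression $0,30,\dots,30(k-1)$ and work modulo $30k$. Both the sum in \eqref{eq:weights} and the sum defining $\mathcal{Z}$ then factor into a sum for the original example and a geometric sum of length $k$.

\begin{proof}[Proof of Theorem~\ref{thm:more}(a)]
Let $B$, $L$, $\alpha_l$ be as in Theorem~\ref{thm:main}. Put $R_k=30k$ and
\[
B_k=\{b+30j:\ b\in B,\ 0\le j<k\},\qquad L_k=\{kl+m:\ l\in L,\ 0\le m<k\}.
\]
Division with remainder shows that the listed elements of each set are distinct. So $B_k$ consists of $4k$ integers in $[0,30k)$, incongruent modulo $30k$, and $0\in B_k$. Give the frequency $kl+m$ the coefficient $\alpha_l$; the coefficient of the frequency $0$ is $\alpha_0=1$.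

Let $t=(b+30j)-(b'+30j')$ be a difference of two elements of $B_k$. Since $t\equiv b-b'\pmod{30}$,
\[
\sum_{l\in L}\sum_{m=0}^{k-1}\alpha_l^2\,e\Big(\frac{(kl+m)t}{30k}\Big)=\Big[\sum_{l\in L}\alpha_l^2\,e\Big(\frac{l(b-b')}{30}\Big)\Big]\Big[\sum_{m=0}^{k-1}e\Big(\frac{mt}{30k}\Big)\Big].
\]
By Theorem~\ref{thm:main} and Lemma~\ref{lem:weights}, the first factor is $0$ if $b\ne b'$ and $4$ if $b=b'$. In the latter case the second factor is $\sum_{m<k}e(m(j-j')/k)$, which is $k$ if $j=j'$ and $0$ otherwise. So \eqref{eq:weights} holds with $N=4k$, and $(R_k,B_k)$ has a normalized weighted frame.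

For $\lambda\in\mathbb{R}$,
\[
\sum_{c\in B_k}e\Big(\frac{\lambda c}{30k}\Big)=\Big[\sum_{j=0}^{k-1}e\Big(\frac{\lambda j}{k}\Big)\Big]\Big[\sum_{b\in B}e\Big(\frac{(\lambda/k)\,b}{30}\Big)\Big].
\]
The first factor is a geometric sum with ratio $\rho=e(\lambda/k)$. It vanishes exactly when $\rho^k=1$ and $\rho\ne1$, that is, when $\lambda\in\mathbb{Z}$ and $k\nmid\lambda$. By \eqref{eq:zeros}, the second factor vanishes only if $\lambda/k$ is an odd integer. Hence $\mathcal{Z}(R_k,B_k)\subset\mathbb{Z}$, and each multiple of $k$ in $\mathcal{Z}(R_k,B_k)$ is an odd multiple of $k$.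

Let $\Lambda\subset\mathbb{R}$ be the set of frequencies of a family of mutually orthogonal exponentials. After a translation, $0\in\Lambda$, and then $\Lambda\subset\mathbb{Z}$. Two elements of $\Lambda$ in the same class modulo $k$ differ by an odd multiple of $k$. Dividing by $k$ and applying the parity obstruction, we see that each class contains at most two elements of $\Lambda$. So $|\Lambda|\le2k<4k$.
\end{proof}

The bound is attained by $\Lambda=\{0,\dots,k-1\}+\{0,3k\}$: each nonzero difference is either not a multiple of $k$ or equal to $\pm3k$, and $\pm3\in\mathcal{Z}(30,B)$ by Remark~\ref{rem:primes}.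

\section{Counterexamples of every size $N\ge4$}\label{sec:allN}

For general $N$ there is no analogue of Lemma~\ref{lem:few}(iii), but Lemma~\ref{lem:cyclo} supplies a parity obstruction: if $q$ is a prime that does not divide $N$, then $N$ roots of unity, each a $q$-th root, cannot sum to $0$. We therefore let the exponentials take values of the form $\pm(\text{$q$-th root of unity})$, with all the minus signs switched on by one coordinate of the frequency. To have many frequencies in $\mathcal{Z}$, we use the freedom in $d$ and give each point of $B$ other than $0$ a coordinate of its own.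

\subsection*{The sets}
Fix $N\ge4$ and choose a prime $q$, an integer $a$ and $\varepsilon\in\{0,1\}$ as follows.
\begin{itemize}
\item If $N$ is even, let $q$ be a prime divisor of $N-1$, let $\varepsilon=0$ and $a=N/2$. Then $2a\equiv1$, so $a\equiv\frac{q+1}2\pmod q$.
\item If $N$ is odd, let $q$ be a prime divisor of $N-2$, let $\varepsilon=1$ and $a=(N-q)/2$. Then $a\ge1$ because $q\le N-2$, and $2a\equiv2$, so $a\equiv1\pmod q$.
\end{itemize}
In both cases $q$ is odd, $q\nmid N$, $N=2a+\varepsilon q$, $a\ge1$ and $N-a\ge2$. Let $\omega=e(1/q)$ and let $\mu_q$ be the set of $q$-th roots of unity. Put $d=N$, index the coordinates by $0,\dots,N-1$, let $f_0,\dots,f_{N-1}$ be the standard basis of $\mathbb{Z}^N$, and let $R=\mathrm{diag}(2,q,\dots,q)$, which is expansive. Define $B=\{b_0,\dots,b_{N-1}\}$ by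
\[
b_0=0,\qquad b_j=f_j\quad(1\le j<a),\qquad b_j=f_0+f_j\quad(a\le j<N).
\]
For $i<j$ the $j$-th coordinate of $b_j-b_i$ is $1$, which is not divisible by $q$, so the $b_j$ are mutually incongruent modulo $R$. For $l=(l_0,\dots,l_{N-1})\in\mathbb{Z}^N$,
\begin{equation}\label{eq:values}
e_l(R^{-1}b_j)=
\begin{cases}
1,& j=0,\\
\omega^{l_j},& 1\le j<a,\\
(-1)^{l_0}\omega^{l_j},& a\le j<N.
\end{cases}
\end{equation}
If $l_0$ is even, these $N$ values lie in $\mu_q$, and their sum is not $0$ by Lemma~\ref{lem:cyclo}, since $q\nmid N$. So $l_0$ is odd for every $l\in\mathcal{Z}\cap\mathbb{Z}^N$, and by the parity obstruction no three of the $e_l$, $l\in\mathbb{Z}^N$, are mutually orthogonal. It remains to construct a normalized weighted frame.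

\subsection*{Frames from random vectors}
The weights of the nonzero frequencies of a normalized frame add up to $N-1$ by \eqref{eq:weights}, so after division by $N-1$ they form a probability distribution. This suggests the following reformulation. For $z=(z_0,\dots,z_{a-1})\in\mu_q^a$ and $u=(u_a,\dots,u_{N-1})\in\mu_q^{N-a}$ let $v=(z,-u)\in\mathbb{C}^N$, with entries $v_0,\dots,v_{N-1}$.

\begin{lemma}\label{lem:random}
Suppose that there is a probability distribution on the pairs $(z,u)\in\mu_q^a\times\mu_q^{N-a}$ such that $\mathbb{E}\,v_i\bar v_j=-\frac1{N-1}$ for all $i\ne j$. Then $(R,B)$ has a normalized weighted frame.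
\end{lemma}

\begin{proof}
To each pair $(z,u)$ attach the frequency $l\in\mathbb{Z}^N$ with $l_0=1$ and with $l_j\in\{0,\dots,q-1\}$ determined by $\omega^{l_j}=\bar z_0z_j$ for $1\le j<a$ and $\omega^{l_j}=\bar z_0u_j$ for $j\ge a$. By \eqref{eq:values}, $e_l(R^{-1}b_j)=\bar z_0v_j$ for all $j$, including $j=0$. Let $L$ consist of $0$ and the finitely many frequencies that arise; these are nonzero since $l_0=1$. Put $\alpha_0=1$ and $\alpha_l=\sqrt{(N-1)P(l)}$ for $l\ne0$, where $P(l)$ is the probability that the attached frequency is $l$. Since $|z_0|=1$,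
\[
\sum_{l\in L}\alpha_l^2\,e_l(R^{-1}b_i)\overline{e_l(R^{-1}b_j)}=1+(N-1)\,\mathbb{E}\,v_i\bar v_j .
\]
The right side is $N$ for $i=j$ and $0$ for $i\ne j$, so \eqref{eq:weights} holds.
\end{proof}

By Lemma~\ref{lem:unit} the distribution can charge only pairs with $\sum_jv_j=0$, that is, $\sum_i z_i=\sum_j u_j$. The elements of $\mu_q$ sum to $0$, so this holds if the entries of $u$ are those of $z$ together with $\varepsilon$ full copies of $\mu_q$. This is the reason for writing $N=a+(a+\varepsilon q)$.

\begin{example}\label{ex:five}
Let $N=5$, so $q=3$, $a=1$, $\varepsilon=1$. Take $z=(1)$ and let $u$ be chosen uniformly among the $12$ arrangements of $1,1,\omega,\omega^2$. The entries of $u$ always sum to $1$, and the four positions play symmetric roles. Hence $\mathbb{E}\,u_j=\frac14$ and $\mathbb{E}\,v_0\bar v_j=-\frac14$. Expanding $|\sum_ju_j|^2=1$ gives $4+12\,\mathbb{E}\,u_j\bar u_{j'}=1$, so $\mathbb{E}\,v_j\bar v_{j'}=-\frac14$ for distinct $j,j'\ge1$. Lemma~\ref{lem:random} yields a frame with the frequency $0$ and $12$ further frequencies of weight $\frac13$.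
\end{example}

\subsection*{Symmetrization}
In general we average over all orderings as in the example. Fix $z^*\in\mu_q^a$, let $s$ be the sum of its entries, and let $u^*\in\mu_q^{N-a}$ list the entries of $z^*$ followed by $\varepsilon$ copies of $\mu_q$. Let $z$ and $u$ be obtained from $z^*$ and $u^*$ by independent, uniformly random permutations of the entries, and call the resulting distribution $D(z^*)$. Then $\sum_iz_i=\sum_ju_j=s$. By symmetry, $\mathbb{E}\,z_i\bar z_{i'}$ is the same for all $a(a-1)$ ordered pairs $i\ne i'$, and $|s|^2=a+\sum_{i\ne i'}z_i\bar z_{i'}$. The same reasoning applies to $u$. Also $\mathbb{E}\,z_i=s/a$ and $\mathbb{E}\,u_j=s/(N-a)$, and $z,u$ are independent. Therefore, for distinct indices,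
\begin{equation}\label{eq:corr}
\mathbb{E}\,z_i\bar z_{i'}=\frac{|s|^2-a}{a(a-1)},\quad
\mathbb{E}\,u_j\bar u_{j'}=\frac{|s|^2-(N-a)}{(N-a)(N-a-1)},\quad
\mathbb{E}\,z_i\bar u_j=\frac{|s|^2}{a(N-a)},
\end{equation}
where the first formula is present only if $a\ge2$. The right sides are affine in $|s|^2$. So for a mixture of distributions $D(z^*)$, the formulas \eqref{eq:corr} hold with $\mathbb{E}|s|^2$ in place of $|s|^2$.

The mixed correlation $\mathbb{E}\,v_i\bar v_j=-\mathbb{E}\,z_i\bar u_j$ has the required value $-\frac1{N-1}$ exactly when $\mathbb{E}|s|^2=\tau$, where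
\[
\tau=\frac{a(N-a)}{N-1}.
\]
At this value the other two correlations are correct as well:
\[
\frac{\tau-a}{a(a-1)}=\frac{\frac{N-a}{N-1}-1}{a-1}=-\frac1{N-1},\qquad
\frac{\tau-(N-a)}{(N-a)(N-a-1)}=\frac{\frac{a}{N-1}-1}{N-a-1}=-\frac1{N-1}.
\]
This is no accident. Since $\sum_jv_j=0$, each row of the matrix $(\mathbb{E}\,v_i\bar v_j)$ sums to $0$, and this determines the two correlations within the blocks from the mixed one. A single $z^*$ need not have $|s|^2=\tau$, but a mixture of two distributions reaches $\tau$ as soon as their values of $|s|^2$ lie on both sides of it.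

\begin{lemma}\label{lem:bracket}
There are $z^{(1)},z^{(2)}\in\mu_q^a$ whose sums $s_1,s_2$ satisfy $|s_2|^2\le\tau\le|s_1|^2$.
\end{lemma}

\begin{proof}
For $z^{(1)}=(1,\dots,1)$ we have $|s_1|^2=a^2$, and $a^2\ge\tau$ because $a(N-1)\ge N-1\ge N-a$. To make the sum small, write $a=cq+r$ with $0\le r<q$, and let $z^{(2)}$ consist of $c$ copies of $\mu_q$ and the elements of an $r$-element subset $T\subset\mu_q$. Then $s_2=\sum_{t\in T}t$.

If $N$ is odd, then $r=1$ and $|s_2|^2=1$. The identity $a(N-a)-(N-1)=(a-1)(N-a-1)\ge0$ gives $\tau\ge1$.

If $N$ is even, then $r=\frac{q+1}2$, and we choose $T$ by averaging. Expanding $|\sum_{t\in\mu_q}t|^2=0$ shows that the average of $t\bar t'$ over the $q(q-1)$ ordered pairs of distinct elements of $\mu_q$ is $-\frac1{q-1}$. So the average of $|s_2|^2$ over all $r$-element subsets $T$ is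
\[
r-\frac{r(r-1)}{q-1}=\frac{r(q-r)}{q-1}=\frac r2 ,
\]
since $q-r=\frac{q-1}2$. Choose $T$ with $|s_2|^2\le r/2$. Then $|s_2|^2\le\frac a2\le\frac{a^2}{2a-1}=\tau$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(b) for $N\ge4$]
Let $R$ and $B$ be as above. By Lemma~\ref{lem:bracket} there is $\beta\in[0,1]$ with $\beta|s_1|^2+(1-\beta)|s_2|^2=\tau$. The mixture $\beta D(z^{(1)})+(1-\beta)D(z^{(2)})$ has $\mathbb{E}|s|^2=\tau$, so $\mathbb{E}\,v_i\bar v_j=-\frac1{N-1}$ for all $i\ne j$; for $i\ge a>j$ this follows from the case $i<a\le j$ by conjugation. Lemma~\ref{lem:random} gives a normalized weighted frame, so the hypotheses of the conjecture hold. We showed after \eqref{eq:values} that no three of the $e_l$, $l\in\mathbb{Z}^N$, are mutually orthogonal.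
\end{proof}

For $N=4$ we have $q=3$, $a=2$ and $\tau=\frac43$. Here $|s|^2=4$ if the two entries of $z^*$ agree and $|s|^2=1$ otherwise, so mixing is necessary, and $\beta=\frac19$.

\section{Prime power moduli}\label{sec:primepower}

Let $d=1$ and $|R|=p^A$ with $p$ prime and $A\ge1$. For integer frequencies the values $e_l(b/R)$ depend on $b$ only modulo $p^A$, and we identify functions on $R^{-1}B$ with functions on $B$. For $b\in\mathbb{Z}$ let $\gamma_1(b),\dots,\gamma_A(b)\in\{0,\dots,p-1\}$ be the base-$p$ digits of the residue of $b$, so that $b\equiv\sum_{i=1}^A\gamma_i(b)p^{i-1}\pmod{p^A}$. By a \emph{class of $B$ modulo $p^i$} we mean a nonempty set of the form $B\cap(r+p^i\mathbb{Z})$.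

An integer $l$ has \emph{level} $i\in\{0,\dots,A\}$ if $l/R=c/p^i$ in lowest terms. In that case $\zeta=e(l/R)$ is a primitive $p^i$-th root of unity, and $e_l(b/R)=\zeta^b$ depends only on $b$ modulo $p^i$. Let $S$ be the set of $i\in\{1,\dots,A\}$ for which the counts
\[
n^{(i)}_r=\#\{b\in B:\ b\equiv r \pmod{p^i}\},\qquad 0\le r<p^i,
\]
depend only on $r$ modulo $p^{i-1}$. Thus $i\in S$ means that in every class of $B$ modulo $p^{i-1}$ the digit $\gamma_i$ takes each of its $p$ values equally often. Let $m=|S|$.

\begin{lemma}\label{lem:level}
Let $l\in\mathbb{Z}$ have level $i\ge1$.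
\begin{enumerate}
\item[(i)] $l\in\mathcal{Z}$ if and only if $i\in S$.
\item[(ii)] If $i\in S$, then $\sum_{b\in C}e(lb/R)=0$ for every class $C$ of $B$ modulo $p^{i-1}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) We have $\sum_{b\in B}e(lb/R)=\sum_rn^{(i)}_r\zeta^r$, and Lemma~\ref{lem:cyclo} applies. (ii) Let $C=B\cap(r_0+p^{i-1}\mathbb{Z})$. Then $\sum_{b\in C}e(lb/R)=\sum_rn_r\zeta^r$, where $n_r=n_r^{(i)}$ if $r\equiv r_0\pmod{p^{i-1}}$ and $n_r=0$ otherwise. These numbers depend only on $r$ modulo $p^{i-1}$, and Lemma~\ref{lem:cyclo} applies again.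
\end{proof}

Part (ii) is the special feature of prime powers: orthogonality to the constant function on $B$ forces orthogonality to the indicator of each class one level down. Two examples with $R=8$, where $l\equiv4\pmod 8$ has level $1$, $l\equiv\pm2\pmod 8$ has level $2$ and odd $l$ has level $3$, show how this is used.

\begin{example}\label{ex:eight}
For $B=\{0,1,4,5\}$ the digits $\gamma_1$ and $\gamma_3$ take all four pairs of values and $\gamma_2=0$, so $S=\{1,3\}$. The set $\{0,4\}+\{0,1\}$ has nonzero differences $\pm4$ and $\pm1,\pm3,\pm5$, of levels $1$ and $3$, so it is a spectrum.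

For $B=\{0,1,2,4,5,6\}$ there are four even and two odd elements, so $1\notin S$. The counts $n^{(2)}_1=2$ and $n^{(2)}_3=0$ differ, so $2\notin S$. Since $B=\{0,1,2\}+\{0,4\}$, we have $S=\{3\}$. A normalized frame could use only the frequency $0$ and odd frequencies. For odd $l$ the values of $e_l$ at $b$ and $b+4$ are opposite, so $e_l$ sums to $0$ over $C=\{0,2,4,6\}$ and over $C'=\{1,5\}$. The function $2\cdot1_C-4\cdot1_{C'}$ is orthogonal to these $e_l$ and to $e_0$. So no normalized weighted frame exists.
\end{example}

In the first example $B$ branches only at digit positions in $S$, and the frequencies of levels in $S$ assemble into a spectrum. In the second, $B$ branches at a position outside $S$, and this branching is invisible to all admissible frequencies. The proof shows that these are the only two possibilities.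

\begin{proof}[Proof of Theorem~\ref{thm:more}(c)]
Let $\{\alpha_le_l:l\in L\}$ be a normalized weighted frame, with $L$ finite or infinite.

\emph{Step 1: $p^m$ orthogonal exponentials.} This step does not use the frame. Let
\[
\Lambda=\Big\{\sum_{i\in S}c_i\,\frac{R}{p^i}:\ c_i\in\{0,\dots,p-1\}\Big\}\subset\mathbb{Z}.
\]
Take two distinct coefficient vectors and let $l$ be the difference of the corresponding integers. Then $l/R=\sum_{i\in S}d_i/p^i$ with $|d_i|<p$ and not all $d_i$ zero. Let $h$ be the largest index with $d_h\ne0$. Then $l/R=(d_h+pM)/p^h$ for an integer $M$, and $p\nmid d_h$, so $l$ has level $h\in S$. By Lemma~\ref{lem:level}(i), $l\in\mathcal{Z}$, and in particular $l\neq0$. Hence $\{e_l:l\in\Lambda\}$ is an orthonormal set with $p^m$ elements, $0\in\Lambda$, and $N\ge p^m$.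

\emph{Step 2: $B$ branches only at positions in $S$.} Let $b\ne b'$ in $B$. Since $b\not\equiv b'\pmod{p^A}$, there is a first position $j\in\{1,\dots,A\}$ at which their digits differ: $b\equiv b'\pmod{p^{j-1}}$ and $b\not\equiv b'\pmod{p^j}$. We claim that $j\in S$. Suppose not. Let $C$ and $C'$ be the classes of $B$ modulo $p^j$ that contain $b$ and $b'$. They are disjoint and nonempty, and $C\cup C'$ lies in one class modulo $p^{j-1}$. Let
\[
f=|C'|\,1_C-|C|\,1_{C'},
\]
a nonzero function whose values sum to $0$. Let $l\in L$ with $\alpha_l\ne0$, and let $i$ be its level.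
\begin{itemize}
\item If $i\le j-1$, then $e_l$ is constant on $C\cup C'$, so $\langle f,e_l\rangle=0$.
\item If $i\ge j$, then $i\ge 1$ and $l\ne0$. Here the hypothesis $\alpha_0=1$ enters: Lemma~\ref{lem:unit} gives $l\in\mathcal{Z}$, so $i\in S$ by Lemma~\ref{lem:level}(i). As $j\notin S$, we get $i-1\ge j$, so $C$ and $C'$ are unions of classes of $B$ modulo $p^{i-1}$. By Lemma~\ref{lem:level}(ii), $e_l$ sums to $0$ over $C$ and over $C'$, so $\langle f,e_l\rangle=0$.
\end{itemize}
Thus $\|f\|^2=\sum_{l\in L}|\langle f,\alpha_le_l\rangle|^2=0$, a contradiction.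

\emph{Step 3: counting.} By Step 2, two distinct elements of $B$ differ in a digit $\gamma_j$ with $j\in S$. So the map $b\mapsto(\gamma_i(b))_{i\in S}$ from $B$ to $\{0,\dots,p-1\}^S$ is injective, and $N\le p^m$. With Step 1 this gives $N=p^m$, and $L_0=\Lambda$ is a spectrum in $\mathbb{Z}$ that contains $0$.
\end{proof}

The argument rests on the fact that the divisors of $p^A$ form a chain. In Step 1 a sum of fractions with distinct admissible denominators has the largest of them as its denominator, and in Step 2 every level is comparable with $j$. For $R=30$ and $B=\{0,16,21,25\}$, Remark~\ref{rem:primes} shows that $l\in\mathcal{Z}$ exactly when $l/30$ has reduced denominator $2$, $6$ or $10$. These frequencies are enough for a frame, but the difference of two such fractions always has odd denominator.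

\begin{thebibliography}{9}

\bibitem{DR}
Dorin Ervin Dutkay and Rajitha Ranasinghe,
\emph{Weighted Fourier frames on fractal measures},
arXiv:1602.04749 (2016).

\end{thebibliography}
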